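# Commutators and discrepancy values: the constant 2 fails from dimension three on

## 1. Two 3×3 matrices and their commutator

Put on the board
$$A_3=\begin{pmatrix}0&0&0\\1&0&2\\2&0&-1\end{pmatrix},\qquad B_3=\begin{pmatrix}0&1&2\\0&0&0\\0&2&4\end{pmatrix}.$$

The matrix $B_3$ is $xy^T$ with $x=(1,0,2)^T$ and $y=(0,1,2)^T$. It has rank one, and its only nonzero singular value is $|x||y|=5$. The nonzero rows of $A_3$ are $(1,0,2)$ and $(2,0,-1)$, orthogonal and both of length $\sqrt5$. So $A_3$ has singular values $\sqrt5,\sqrt5,0$.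

Multiply. Row 2 of $A_3B_3$ is (row 1 of $B_3$) $+\,2\,$(row 3 of $B_3$) $=(0,5,10)$, and row 3 is $2(0,1,2)-(0,2,4)=0$. Row 1 of $B_3A_3$ is (row 2 of $A_3$) $+\,2\,$(row 3 of $A_3$) $=(5,0,0)$, row 2 is zero, and row 3 is $(10,0,0)$. Hence
$$[A_3,B_3]=A_3B_3-B_3A_3=\begin{pmatrix}-5&0&0\\0&5&10\\-10&0&0\end{pmatrix}. \tag{1}$$

This is the sum of two rank-one matrices: the first column, $(-5,0,-10)^Te_1^T$, and the second row, $e_2(0,5,10)$. Their ranges, spanned by $(1,0,2)^T$ and $e_2$, are orthogonal. Their supports (orthogonal complements of kernels), spanned by $e_1$ and $(0,1,2)^T$, are orthogonal too. So the singular values of the sum are those of the two parts together. Each part has norm $\sqrt{25+100}=5\sqrt5$, and the singular values of $[A_3,B_3]$ are $5\sqrt5,\,5\sqrt5,\,0$.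

What is this pair for? A commutator does not change when scalar matrices are added to its entries: $[A-\alpha I,B-\beta I]=[A,B]$. A bound for the singular values of $[A,B]$ in terms of the "size" of $A$ and of $B$ should therefore use a notion of size that ignores scalars. Such a notion, the *discrepancy values* $\delta_1(A),\dots,\delta_n(A)$, comes from Pourya Habib Zadeh and Suvrit Sra, "Introducing Discrepancy Values of Matrices with Application to Bounding Norms of Commutators", arXiv:2111.11855 (2021), and with it the conjecture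
$$\sigma([A,B])\prec_w 2\,\delta(A)\delta(B).$$
The pair above shows that this is false in dimension 3 and, after padding with zeros, in every dimension $n\ge3$. In dimensions 1 and 2 it is true. After the disproof we prove what survives: a version with $\delta$ on one side only, classes of matrices for which the conjecture holds, and a version with a larger constant that does not depend on $n$.

## 2. Singular values, scalar shifts, and discrepancy values

For $M\in M_n=M_n(\mathbb C)$ let $\sigma_1(M)\ge\dots\ge\sigma_n(M)$ be the singular values and $\sigma(M)$ the vector of them. The **Ky Fan $k$-norm** is $\|M\|_{(k)}=\sum_{i\le k}\sigma_i(M)$. Thus $\|M\|_{(1)}=\|M\|$ is the operator norm and $\|M\|_{(n)}=\|M\|_1$ the trace norm. We write $\|M\|_F$ for the Frobenius norm, so $\|M\|_F^2=\sum_i\sigma_i(M)^2$, and we often write $M-\alpha$ for $M-\alpha I$. We use these textbook facts.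

1. $\|\cdot\|_{(k)}$ is a unitarily invariant norm, nondecreasing in $k$, with $\|M\|_{(k)}\le k\|M\|$ and $\|XMY\|_{(k)}\le\|X\|\,\|M\|_{(k)}\,\|Y\|$. In particular, compressing $M$ to a subspace does not increase $\|M\|_{(k)}$.
2. Horn's inequality: $\sum_{i\le k}\sigma_i(MN)\le\sum_{i\le k}\sigma_i(M)\sigma_i(N)$ for every $k$.
3. Weyl's inequality: $|\sigma_i(M+N)-\sigma_i(M)|\le\|N\|$.
4. $|\operatorname{tr}(XM)|\le\|X\|\,\|M\|_1$.

**Definition.** The discrepancy pseudo-norms and discrepancy values of $A\in M_n$ are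
$$\|A\|^\delta_{(k)}=\min_{\alpha\in\mathbb C}\|A-\alpha I\|_{(k)},\quad \|A\|^\delta_{(0)}=0,\qquad \delta_k(A)=\|A\|^\delta_{(k)}-\|A\|^\delta_{(k-1)}\quad(1\le k\le n).$$
The minimum exists, because $\|A-\alpha\|_{(k)}$ is continuous in $\alpha$ and tends to infinity with $|\alpha|$. We abbreviate $K_A(k)=\|A\|^\delta_{(k)}$, so $K_A(k)=\sum_{i\le k}\delta_i(A)$. Since $\|\cdot\|_{(k)}$ is nondecreasing in $k$, so is $K_A(k)$; hence $\delta_k(A)\ge0$. We write $\delta(A)=(\delta_1(A),\dots,\delta_n(A))$, and $\delta(A)\delta(B)$ is the entrywise product. Nothing here changes if $A$ is replaced by $A+cI$.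

**Example.** Let $E=\operatorname{diag}(1,0,0)$. The singular values of $E-\alpha$ are $|1-\alpha|,|\alpha|,|\alpha|$ in some order. For $k=1$ we have $\max(|1-\alpha|,|\alpha|)\ge\frac12$, with equality only at $\alpha=\frac12$. For $k=2$ the sum of the two largest is at least $|1-\alpha|+|\alpha|\ge1$, attained at $\alpha=\frac12$. For $k=3$ we have $|1-\alpha|+2|\alpha|\ge1$, attained at $\alpha=0$, while $\alpha=\frac12$ gives $\frac32$. So $K_E=(\frac12,1,1)$ and $\delta(E)=(\frac12,\frac12,0)$, whereas $\sigma(E)=(1,0,0)$. **The best scalar depends on $k$**, and this is the source of all the difficulty below.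

**Definition.** For $x,y\in\mathbb R^n$, weak majorization $x\prec_wy$ means $\sum_{i\le k}x_i^\downarrow\le\sum_{i\le k}y_i^\downarrow$ for $k=1,\dots,n$, where $x^\downarrow$ is $x$ in nonincreasing order. For instance $(1,1)\prec_w(2,0)$.

**Conjecture.** For $A,B\in M_n$, $\ \sigma([A,B])\prec_w2\,\delta(A)\delta(B)$.

## 3. Sizes one and two, and traceless 2×2 matrices

**Theorem 1.** The conjecture holds for $n\le2$. (Together with Theorem 2 below: it holds for all $A,B\in M_n$ exactly when $n\le2$.)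

*Proof.* For $n=1$ we have $[A,B]=0$ and $\delta_1(A)=\delta_1(B)=0$. Let $n=2$. Neither side changes if scalars are added to $A$ or $B$, so we may assume $\operatorname{tr}A=\operatorname{tr}B=0$.

**Step 1: a traceless $2\times2$ matrix has zero diagonal in some orthonormal basis.** By Schur's theorem we may take $A=\begin{pmatrix}\lambda&c\\0&-\lambda\end{pmatrix}$. If $\lambda=0$ we are done. Otherwise, for the unit vector $u=(\cos t,\,e^{i\theta}\sin t)^T$,
$$u^*Au=\lambda\cos2t+\tfrac12c\,e^{i\theta}\sin2t .$$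
Choose $\theta$ with $ce^{i\theta}=|c|\lambda/|\lambda|$. Then $u^*Au=\frac{\lambda}{|\lambda|}\big(|\lambda|\cos2t+\frac{|c|}2\sin2t\big)$, and the real bracket vanishes for some $t$, since it equals $|\lambda|$ at $t=0$ and $-|\lambda|$ at $t=\pi/2$. Complete this $u$ to an orthonormal basis. The first diagonal entry is zero, hence so is the second.

**Step 2: for traceless $2\times2$ matrices, the scalar $0$ is optimal for both $k$.** In the basis of Step 1, put $D=\operatorname{diag}(1,-1)$. Then $DAD^*=-A$, so $\|A-\alpha\|_{(k)}=\|D(A-\alpha)D^*\|_{(k)}=\|A+\alpha\|_{(k)}$. Since $A=\frac12\big((A-\alpha)+(A+\alpha)\big)$, convexity gives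
$$\|A\|_{(k)}\le\|A-\alpha\|_{(k)}\qquad(\alpha\in\mathbb C,\ k=1,2). \tag{2}$$
Hence $\delta(A)=\sigma(A)$, and likewise $\delta(B)=\sigma(B)$.

**Step 3: conclusion.** By the triangle inequality and Horn's inequality,
$$\|AB-BA\|_{(k)}\le\|AB\|_{(k)}+\|BA\|_{(k)}\le2\sum_{i\le k}\sigma_i(A)\sigma_i(B)=2\sum_{i\le k}\delta_i(A)\delta_i(B).\qquad\blacksquare$$

## 4. One scalar for all k: where the argument stops

The natural attempt for general $n$ is to repeat Step 3. For any scalars $\alpha,\beta$,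
$$\|[A,B]\|_{(k)}=\|[A-\alpha,B-\beta]\|_{(k)}\le2\sum_{i\le k}\sigma_i(A-\alpha)\,\sigma_i(B-\beta). \tag{3}$$
To turn the right side into $2\sum_{i\le k}\delta_i(A)\delta_i(B)$ we want $\sigma(A-\alpha)=\delta(A)$ and $\sigma(B-\beta)=\delta(B)$. The second equality says precisely that the single scalar $\beta$ minimizes $\|B-\beta\|_{(k)}$ for all $k$ at once. For $n=2$ the choice $\beta=\frac12\operatorname{tr}B$ does this. For $n\ge3$ there may be no such scalar, and our $B$ is an example. We now compute its discrepancy values.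

Let $n\ge3$ and $B=B_3\oplus0_{n-3}=xy^T$, with $x,y$ padded by zeros. Let $P$ be the orthogonal projection onto $\operatorname{span}(x,y)$, which has dimension 2, and let $B_0$ be the $2\times2$ compression of $B$ to this plane. Since $B=PBP$,
$$\|B_0\|_F=5,\qquad\operatorname{tr}B_0=\operatorname{tr}B=y^Tx=4,\qquad\det B_0=0.$$

**Step 1: lower bounds from the plane.** The matrix $B_0-2$ is traceless, so by (2) the scalar $2$ is optimal for $B_0$ in both norms. Let $s_1\ge s_2$ be its singular values. Then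
$$s_1^2+s_2^2=\|B_0-2\|_F^2=25-2\cdot2\cdot4+2\cdot4=17,\qquad s_1s_2=|\det(B_0-2)|=|0-2\cdot4+4|=4,$$
so $(s_1+s_2)^2=25$, $(s_1-s_2)^2=9$, and $(s_1,s_2)=(4,1)$. Compression does not increase Ky Fan norms, so for every $\alpha$
$$\|B-\alpha\|_{(1)}\ge\|B_0-\alpha\|_{(1)}\ge4,\qquad\|B-\alpha\|_{(k)}\ge\|B-\alpha\|_{(2)}\ge\|B_0-\alpha\|_{(2)}\ge5\quad(k\ge2).$$

**Step 2: the bound $5$ is attained for $k\ge2$.** Take $\alpha=0$: $\|B\|_{(k)}=5$.

**Step 3: the bound $4$ is attained for $k=1$.** Take $\alpha=2$. Then $\|B-2I\|=\max(\|B_3-2I\|,2)$ (the second entry only if $n>3$). Put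
$$G=(B_3-2I)(B_3-2I)^T=\begin{pmatrix}9&-2&6\\-2&4&-4\\6&-4&8\end{pmatrix},\qquad16I-G=\begin{pmatrix}7&2&-6\\2&12&4\\-6&4&8\end{pmatrix}.$$
The leading principal minors of $16I-G$ are $7$, $80$ and $7\cdot80-2\cdot40-6\cdot80=0$. So its leading $2\times2$ block is positive definite with Schur complement $0/80=0$. Hence $16I-G\ge0$ and $\|B_3-2I\|\le4$.

We conclude
$$K_B(1)=4,\qquad K_B(k)=5\ (k\ge2),\qquad\delta(B)=(4,1,0,\dots,0). \tag{4}$$

**No scalar serves both $k=1$ and $k=2$.** Suppose $\|B-\beta\|\le4$ and put $\gamma=\beta-2$. Both singular values $t_1,t_2$ of $B_0-\beta$ are at most $4$. Since $B_0-2$ is traceless with determinant $-4$, we have $t_1^2+t_2^2=17+2|\gamma|^2$ and $t_1t_2=|\gamma^2-4|\le|\gamma|^2+4$. From $17+2|\gamma|^2\le32$ we get $|\gamma|^2<24$. Then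
$$0\le(16-t_1^2)(16-t_2^2)=256-16(17+2|\gamma|^2)+|\gamma^2-4|^2\le|\gamma|^4-24|\gamma|^2$$
forces $\gamma=0$. So $\beta=2$ is the only minimizer for $k=1$. At $\beta=2$, however, $G$ has eigenvalue $16$, trace $21$, and determinant $\det(B_3-2I)^2=(2\cdot(-2)\cdot(-2))^2=64$, because $B_3$ has eigenvalues $4,0,0$. So its eigenvalues are $16,4,1$, the singular values of $B_3-2I$ are $4,2,1$, and $\|B-2\|_{(2)}=6>5$. The kernel of $B$ is what spoils the shift: moving by $2$ lowers the norm but lifts the zero singular value to $2$.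

## 5. The pair as a counterexample for every n ≥ 3

Here is why one should try this $A$ together with this $B$. Shifting lowered $\delta_1(B)$ from $5$ to $4$ and raised $\delta_2(B)$ from $0$ to $1$. If $\delta(A)$ were $(\sqrt5,\sqrt5,\dots)$, then $2\sum\delta_i(A)\delta_i(B)$ would be $2\sqrt5(4+1)=10\sqrt5$, exactly the trace norm of the commutator. There would be no slack at all. So it is enough that shifting $A$ lowers $K_A(2)$ strictly below $2\sqrt5$. Since $\operatorname{tr}A_3=-1\ne0$, the shift by $-\frac13$, which minimizes the Frobenius norm of $A_3-\alpha$, does this.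

**Theorem 2.** Let $n\ge3$, $A=A_3\oplus0_{n-3}$, $B=B_3\oplus0_{n-3}$. Then $\sigma([A,B])=(5\sqrt5,5\sqrt5,0,\dots,0)$, while $\delta_k(B)=0$ for $k\ge3$ and
$$2\sum_{i=1}^n\delta_i(A)\delta_i(B)\le2\Big(3\sqrt5+\sqrt{58/3}\Big)<10\sqrt5 .$$
Hence $\sigma([A,B])\not\prec_w2\delta(A)\delta(B)$; the required inequality fails for every $k=2,\dots,n$.

*Proof.* The singular values of $[A,B]=[A_3,B_3]\oplus0$ were read off from (1), and $\delta(B)=(4,1,0,\dots,0)$ by (4).

**Step 1: bounds for $A$.** The purpose is to bound $K_A(1)$ and $K_A(2)$ from above. Taking $\alpha=0$ gives $\delta_1(A)=K_A(1)\le\|A\|=\sqrt5$. For $K_A(2)$ take $\alpha=-\frac13$. The off-diagonal entries $1,2,2$ and the diagonal $\frac13,\frac13,-\frac23$ give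
$$\|A_3+\tfrac13I\|_F^2=9+\tfrac19+\tfrac19+\tfrac49=\tfrac{29}3 .$$
If $n>3$, the matrix $A+\frac13I_n$ also has singular values $\frac13$ from the padding. By Weyl's inequality $\sigma_2(A_3+\frac13I)\ge\sqrt5-\frac13>\frac13$, so the two largest singular values of $A+\frac13I_n$ are those of $A_3+\frac13I_3$. By Cauchy–Schwarz,
$$K_A(2)\le\|A+\tfrac13I\|_{(2)}\le\sqrt2\,\|A_3+\tfrac13I\|_F=\sqrt{58/3}<\sqrt{60/3}=2\sqrt5. \tag{5}$$

**Step 2: the sum.** By (4), Step 1, and $K_A(2)=\delta_1(A)+\delta_2(A)$,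
$$\sum_i\delta_i(A)\delta_i(B)=4\delta_1(A)+\delta_2(A)=3\delta_1(A)+K_A(2)\le3\sqrt5+\sqrt{58/3}<5\sqrt5 .$$

**Step 3: all $k\ge2$.** The entries of $\delta(A)\delta(B)$ are nonnegative and vanish beyond the second. So for $k\ge2$ the sum of the $k$ largest entries of $2\delta(A)\delta(B)$ is the total sum, at most $2(3\sqrt5+\sqrt{58/3})<10\sqrt5=\sum_{i\le k}\sigma_i([A,B])$. $\blacksquare$

## 6. Splitting a matrix, modulo scalars, into a trace-norm part and an operator-norm part

We now want positive results. The definition of $K_A(k)$ through the scalars $\alpha$ is awkward for estimates. The remedy is to describe $K_A(k)$ as the cost of a splitting of $A$, and to allow a real parameter. For $t>0$ put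
$$K_A(t)=\min\{\|A_0\|_1+t\|A_1\|:\ A-A_0-A_1\in\mathbb CI\}.$$
The minimum exists: $(A_0,A_1)\mapsto\|A_0\|_1+t\|A_1\|$ is a norm on pairs, and we minimize it over a nonempty closed set in a finite-dimensional space.

**Lemma 3.**

1. For integers $1\le k\le n$ this agrees with $\|A\|^\delta_{(k)}$.
2. $K_A(t)=t\,\delta_1(A)$ for $t\le1$, and $K_A(t)=K_A(n)$ for $t\ge n$.
3. $K_A$ is concave and nondecreasing. Consequently $\delta_1(A)\ge\dots\ge\delta_n(A)\ge0$, and $\delta(A)\delta(B)$ is already in nonincreasing order.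

*Proof.* **Part 1.** It suffices to show, for every $M$,
$$\|M\|_{(k)}=\min\{\|M_0\|_1+k\|M_1\|:\ M=M_0+M_1\}, \tag{6}$$
and then to take $M=A-\alpha$ and minimize over $\alpha$. If $M=M_0+M_1$, then $\|M\|_{(k)}\le\|M_0\|_{(k)}+\|M_1\|_{(k)}\le\|M_0\|_1+k\|M_1\|$. Conversely, let $M=U\operatorname{diag}(\sigma_i)V$ be a singular value decomposition, $M_1=U\operatorname{diag}(\min(\sigma_i,\sigma_k))V$ and $M_0=M-M_1$. Then $\|M_1\|=\sigma_k$, and $M_0$ has singular values $\sigma_i-\sigma_k$ for $i\le k$ and $0$ otherwise. So $\|M_0\|_1+k\|M_1\|=\sum_{i\le k}(\sigma_i-\sigma_k)+k\sigma_k=\|M\|_{(k)}$.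

**Part 2.** Let $A-\alpha=A_0+A_1$. For $t\le1$,
$$\|A_0\|_1+t\|A_1\|\ge t\|A_0\|+t\|A_1\|\ge t\|A-\alpha\|\ge t\,\delta_1(A),$$
with equality for $A_0=0$ and $\alpha$ optimal for the operator norm. For $t\ge n$, $t\|A_1\|\ge n\|A_1\|\ge\|A_1\|_1$, so $\|A_0\|_1+t\|A_1\|\ge\|A-\alpha\|_1\ge K_A(n)$, with equality for $A_1=0$ and $\alpha$ optimal for the trace norm.

**Part 3.** For each admissible $(A_0,A_1)$ the function $t\mapsto\|A_0\|_1+t\|A_1\|$ is affine and nondecreasing. A pointwise minimum of such functions is concave and nondecreasing. By part 2, $K_A(t)=t\delta_1(A)$ near $0$, so $K_A$ stays concave on $[0,\infty)$ with $K_A(0)=0$. Therefore its increments $\delta_k(A)=K_A(k)-K_A(k-1)$ are nonincreasing and nonnegative. $\blacksquare$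

**Example.** For $E=\operatorname{diag}(1,0,0)$ we get $K_E(t)=\min(t/2,1)$. Indeed $K_E(t)\le t/2$ by taking $A_0=0$, $A_1=E-\frac12$. The values $K_E(0)=0$ and $K_E(2)=1$ with concavity give $K_E(t)\ge t/2$ on $[0,2]$. Since $K_E(2)=K_E(3)=1$, monotonicity and part 2 give $K_E=1$ on $[2,\infty)$.

Formula (6) also gives a dual bound for later use. If $\|X\|\le1$ and $\|X\|_1\le k$, then for an optimal splitting $M=M_0+M_1$ in (6),
$$|\operatorname{tr}(XM)|\le\|X\|\|M_0\|_1+\|X\|_1\|M_1\|\le\|M_0\|_1+k\|M_1\|=\|M\|_{(k)}. \tag{7}$$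

## 7. Commutators with blocks, and the one-sided inequality

The inequality we want becomes easy for a "block" $P$ that looks, modulo scalars, like $q$ times a partial isometry of rank $j$: operator norm at most $q$, trace norm at most $jq$. The scalars for the two norms are allowed to differ.

**Lemma 4.** If $\|P\|^\delta_{(1)}\le q$ and $\|P\|^\delta_{(n)}\le jq$ with $1\le j\le n$ an integer, then $\|[A,P]\|_{(k)}\le2q\,K_A(\min(j,k))$ for all $k$.

*Proof.* Choose $\beta,\beta'$ with $\|P-\beta\|\le q$ and $\|P-\beta'\|_1\le jq$.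

**Step 1: the bound with $K_A(k)$.** For every $\alpha$, $\|[A,P]\|_{(k)}=\|[A-\alpha,P-\beta]\|_{(k)}\le2\|P-\beta\|\,\|A-\alpha\|_{(k)}\le2q\|A-\alpha\|_{(k)}$. Minimize over $\alpha$.

**Step 2: the bound with $K_A(j)$.** Write $A-\alpha=A_0+A_1$ with $\|A_0\|_1+j\|A_1\|=K_A(j)$. Since $[A,P]=[A_0,P]+[A_1,P]$, we may use a different shift of $P$ in each term:
$$\|[A,P]\|_{(k)}\le\|[A,P]\|_1\le\|[A_0,P-\beta]\|_1+\|[A_1,P-\beta']\|_1\le2q\|A_0\|_1+2jq\|A_1\|=2qK_A(j).$$

Since $K_A$ is nondecreasing, the smaller of the two bounds is $2qK_A(\min(j,k))$. $\blacksquare$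

**Theorem 5.** For all $A,B\in M_n$, all $k$ and all $\alpha,\beta\in\mathbb C$,
$$\sum_{i\le k}\sigma_i([A,B])\le2\sum_{i\le k}\delta_i(A)\,\sigma_i(B-\beta),\qquad\sum_{i\le k}\sigma_i([A,B])\le2\sum_{i\le k}\sigma_i(A-\alpha)\,\delta_i(B).$$
That is, $\sigma([A,B])\prec_w2\,\delta(A)\sigma(B-\beta)$ and $\sigma([A,B])\prec_w2\,\sigma(A-\alpha)\delta(B)$.

*Proof.* Since $[A,B]=-[B,A]$, it is enough to prove the first.

**Step 1: cut $B-\beta$ into blocks.** Let $\sigma_j=\sigma_j(B-\beta)$, $\sigma_{n+1}=0$, and $B-\beta=U\operatorname{diag}(\sigma_i)V$. Put $V_j=U\operatorname{diag}(1,\dots,1,0,\dots,0)V$ with $j$ ones, a partial isometry of rank $j$. Then $B-\beta=\sum_{j=1}^n(\sigma_j-\sigma_{j+1})V_j$, with nonnegative coefficients.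

**Step 2: sum.** Here $\|V_j\|=1$ and $\|V_j\|_1=j$, so Lemma 4 with $q=1$ gives $\|[A,V_j]\|_{(k)}\le2K_A(\min(j,k))$. Thus
$$\|[A,B]\|_{(k)}\le2\sum_{j=1}^n(\sigma_j-\sigma_{j+1})\sum_{i\le\min(j,k)}\delta_i(A)=2\sum_{i\le k}\delta_i(A)\sum_{j\ge i}(\sigma_j-\sigma_{j+1})=2\sum_{i\le k}\delta_i(A)\sigma_i .$$
Both $\delta(A)$ and $\sigma(B-\beta)$ are nonnegative and nonincreasing (Lemma 3), so their product is already ordered and this is weak majorization. $\blacksquare$

**The constant 2 is sharp here.** Take the pair of Theorem 2 and $k=2$. The first bound with $\beta=0$ reads $10\sqrt5\le2\cdot5\,\delta_1(A)\le10\sqrt5$, so it is an equality (and $\delta_1(A)=\sqrt5$). The second with $\alpha=0$ reads $10\sqrt5\le2\sqrt5\,(\delta_1(B)+\delta_2(B))=10\sqrt5$, again an equality. So one factor of $2\sigma(A-\alpha)\sigma(B-\beta)$ may be replaced by discrepancy values with the sharp constant $2$, but in general not both.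

## 8. Simultaneously optimal shifts and collinear spectra

**Theorem 6.** $\sigma([A,B])\prec_w2\delta(A)\delta(B)$ holds for arbitrary $A$ if $B$ satisfies one of the following (and likewise with the roles of $A,B$ exchanged):

(i) one scalar $\beta$ minimizes $\|B-\beta I\|_{(k)}$ for all $k$ simultaneously; for example, $B-\beta$ is unitarily similar to $\omega(B-\beta)$ for some root of unity $\omega\ne1$, or $B-\beta$ is a multiple of a traceless unitary;

(ii) $B$ is normal with collinear spectrum (in particular, $B$ Hermitian).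

The exchange of roles is free, because $\sigma([A,B])=\sigma([B,A])$.

*Proof of (i).* In this case $K_B(k)=\|B-\beta\|_{(k)}$ for all $k$, so $\delta(B)=\sigma(B-\beta)$, and Theorem 5 is the claim. It remains to check the two examples. We may take $\beta=0$.

If $WBW^*=\omega B$ with $W$ unitary and $\omega\neq1$ of order $d$, then $\|B-\alpha\|_{(k)}=\|\omega B-\alpha\|_{(k)}=\|B-\omega^{-1}\alpha\|_{(k)}$. By iteration $\|B-\alpha\|_{(k)}=\|B-\omega^l\alpha\|_{(k)}$ for all $l$. Since $\sum_{l=0}^{d-1}\omega^l=0$, the average of the matrices $B-\omega^l\alpha$ over $l=0,\dots,d-1$ is $B$, and convexity gives $\|B\|_{(k)}\le\|B-\alpha\|_{(k)}$.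

If $B=cU$ with $U$ a traceless unitary, the case $c=0$ is trivial, and otherwise we may scale to $c=1$. Let $X=\frac knU^*$. Then $\|X\|=\frac kn\le1$, $\|X\|_1=k$ and $\operatorname{tr}X=0$, so by (7), $\|U-\alpha\|_{(k)}\ge|\operatorname{tr}X(U-\alpha)|=k=\|U\|_{(k)}$.

*Proof of (ii).* Multiplying $B$ by a number of modulus one and subtracting a scalar changes neither side, so we may let $B$ be Hermitian, with eigenvalues $b_1\ge\dots\ge b_n$ and orthonormal eigenvectors $f_1,\dots,f_n$. The example $E$ shows that (i) need not apply. The case $n=1$ is trivial; let $n\ge2$. The idea is to pair the largest eigenvalue with the smallest, the second largest with the second smallest, and so on, and to cut $B$ into blocks of even rank for Lemma 4.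

**Step 1: centers and radii.** Let $m=\lfloor n/2\rfloor$ and, for $j\le m$,
$$r_j=\frac{b_j-b_{n+1-j}}2,\qquad\mu_j=\frac{b_j+b_{n+1-j}}2 .$$
Put $r_{m+1}=0$, and $\mu_{m+1}=b_{m+1}$ if $n$ is odd, $\mu_{m+1}=\mu_m$ if $n$ is even. For $j\le m$ the interval $[\mu_j-r_j,\mu_j+r_j]$ is $[b_{n+1-j},b_j]$. These are nested and decreasing, and the last one contains the point $\mu_{m+1}$. So for $1\le j\le m$
$$\mu_{j+1}+r_{j+1}\le\mu_j+r_j,\qquad\mu_{j+1}-r_{j+1}\ge\mu_j-r_j .$$
With $\rho_j=r_j-r_{j+1}$ and $\nu_j=\mu_j-\mu_{j+1}$ these two inequalities say $\rho_j\ge-\nu_j$ and $\rho_j\ge\nu_j$, that is, $\rho_j\ge|\nu_j|$.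

**Step 2: the blocks.** Let
$$S_j=\sum_{i\le j}\big(f_if_i^*-f_{n+1-i}f_{n+1-i}^*\big),\qquad Q_j=S_j^2,\qquad B_j=\rho_jS_j+\nu_jQ_j .$$
Then $B-\mu_{m+1}I=\sum_{j\le m}B_j$. To see this, apply both sides to eigenvectors. On $f_i$ with $i\le m$ the sum acts as $\sum_{j=i}^m(\rho_j+\nu_j)=r_i+\mu_i-\mu_{m+1}=b_i-\mu_{m+1}$. On $f_{n+1-i}$ it acts as $\sum_{j=i}^m(-\rho_j+\nu_j)=-r_i+\mu_i-\mu_{m+1}=b_{n+1-i}-\mu_{m+1}$. If $n$ is odd, both sides kill $f_{m+1}$.

**Step 3: Lemma 4 for the blocks.** The eigenvalues of $B_j$ are $\nu_j\pm\rho_j$, each $j$ times, and $0$ on the rest. Since $\rho_j\ge|\nu_j|$,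
$$\|B_j\|_1=j\big(|\nu_j+\rho_j|+|\nu_j-\rho_j|\big)=2j\rho_j,\qquad\|B_j-\nu_jI\|\le\max(\rho_j,|\nu_j|)=\rho_j .$$
Note the two different shifts, $0$ for the trace norm and $\nu_j$ for the operator norm. (For $E$: $m=1$, $\rho_1=\nu_1=\frac12$ and $B_1=E$, with $\|E\|_1=1$ and $\|E-\frac12\|=\frac12$.) Lemma 4 with $q=\rho_j$ and with $2j\le n$ in place of $j$ gives
$$\|[A,B]\|_{(k)}\le2\sum_{j\le m}\rho_jK_A(\min(2j,k))=2\sum_{i\le k}\delta_i(A)\sum_{j\le m,\,2j\ge i}\rho_j=2\sum_{i\le k}\delta_i(A)\,r_{\lceil i/2\rceil}, \tag{8}$$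
because $\sum_{j=l}^m\rho_j=r_l$ (and both are $0$ for $l=m+1$).

**Step 4: the partial sums of $r_{\lceil i/2\rceil}$ are at most $K_B(k)$.** We use (7) with traceless $X$, so that $\operatorname{tr}X(B-\alpha)=\operatorname{tr}XB$.

For $k=2l$, take $X=S_l$: it is traceless, $\|X\|\le1$, $\|X\|_1=2l$. For every $\alpha$, $\sum_{i\le2l}r_{\lceil i/2\rceil}=2\sum_{j\le l}r_j=\sum_{j\le l}(b_j-b_{n+1-j})=\operatorname{tr}X(B-\alpha)\le\|B-\alpha\|_{(2l)}$.

For $k=2l+1$ with $l<m$, take $X=\frac12(S_l+S_{l+1})$, with $S_0=0$. It has eigenvalues $\pm1$ on $2l$ eigenvectors and $\pm\frac12$ on two more, so $\|X\|\le1$, $\|X\|_1=2l+1$, and $\operatorname{tr}X=0$. For every $\alpha$, $\operatorname{tr}X(B-\alpha)=\sum_{j\le l}r_j+\sum_{j\le l+1}r_j=\sum_{i\le2l+1}r_{\lceil i/2\rceil}$, and this is at most $\|B-\alpha\|_{(2l+1)}$.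

For $k=n=2m+1$, the last term $r_{m+1}$ is $0$, so the sum is at most $K_B(2m)\le K_B(n)$.

Minimizing over $\alpha$ we get $R_k:=\sum_{i\le k}r_{\lceil i/2\rceil}\le K_B(k)$ for all $k$.

**Step 5: Abel summation.** Write $d_i=\delta_i(A)$, nonnegative and nonincreasing. Then
$$\sum_{i\le k}d_ir_{\lceil i/2\rceil}=d_kR_k+\sum_{i<k}(d_i-d_{i+1})R_i\le d_kK_B(k)+\sum_{i<k}(d_i-d_{i+1})K_B(i)=\sum_{i\le k}\delta_i(A)\delta_i(B).$$
With (8) and the ordering in Lemma 3 this is the claim. $\blacksquare$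

## 9. A constant independent of n

**Theorem 7.** Let $C_n$ be the least constant with $\sigma([A,B])\prec_wC_n\,\delta(A)\delta(B)$ for all $A,B\in M_n$. Then $C_2=2$, and for every $n\ge3$
$$2.013<\frac{10\sqrt5}{3\sqrt5+\sqrt{58/3}}\le C_n\le(1+\sqrt2)^3 .$$

For each $A,B,k$ the set of admissible constants is closed, so a least constant exists as soon as one admissible constant does.

*Proof that $C_2=2$.* Theorem 1 gives $C_2\le2$. For $A=\operatorname{diag}(1,-1)$ and $B=\begin{pmatrix}0&1\\1&0\end{pmatrix}$ we have $[A,B]=\begin{pmatrix}0&2\\-2&0\end{pmatrix}$, so $\sigma([A,B])=(2,2)$. Both matrices are traceless, so $\delta(A)=\sigma(A)=(1,1)$ and $\delta(B)=\sigma(B)=(1,1)$. At $k=1$ this forces $C_2\ge2$.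

*Proof of the lower bound.* For the pair of Theorem 2 and $k=2$, $10\sqrt5\le C_n\big(3\sqrt5+\sqrt{58/3}\big)$. The numerical bound is $3.961\sqrt5>2.013\sqrt{58/3}$. Squaring, the left side gives $15.689521\cdot5=78.447605$ and the right side gives $4.052169\cdot\frac{58}3<78.342$.

*Proof of the upper bound.* The plan is to copy the proof of Theorem 5: cut $B$, modulo scalars, into blocks $B_j$ with
$$\|B_j\|^\delta_{(1)}\lesssim c_j,\qquad\|B_j\|^\delta_{(n)}\lesssim jc_j,\qquad c_j:=\delta_j(B)-\delta_{j+1}(B)\ge0\quad(\delta_{n+1}(B):=0),$$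
and apply Lemma 4. In Theorem 5 the singular value decomposition of the one matrix $B-\beta$ produced the blocks. Here the values $\delta_j(B)$ do not come from a single $B-\beta$, so that decomposition is not available. A theorem from interpolation theory, quoted and not proved here, supplies the blocks at the price of a constant.

A **Banach couple** is a pair of Banach spaces $X_0,X_1$ continuously embedded in a common Hausdorff topological vector space, and its **$K$-functional** is $K(t,b)=\inf\{\|b_0\|_{X_0}+t\|b_1\|_{X_1}:b=b_0+b_1\}$. The couple is **mutually closed** if each $X_i$ equals its Gagliardo completion. In terms of norms: $\|b\|_{X_0}=\sup_{t>0}K(t,b)$ and $\|b\|_{X_1}=\sup_{t>0}K(t,b)/t$, and every $b$ in the sum space with finite supremum lies in the corresponding space.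

**K-divisibility theorem** (Brudnyi–Krugljak, *Interpolation Functors and Interpolation Spaces I*, North-Holland 1991; constant from Cwikel–Jawerth–Milman, *On the fundamental lemma of interpolation theory*, J. Approx. Theory 60 (1990)). For every mutually closed Banach couple and every $\gamma>3+2\sqrt2$: if $K(t,b)\le\sum_j\varphi_j(t)$ for all $t>0$ with finitely many nonnegative concave $\varphi_j$ on $(0,\infty)$, then $b=\sum_jb_j$ with $K(t,b_j)\le\gamma\varphi_j(t)$.

**Step 1: the couple.** Let $X_0$ and $X_1$ both be the space $M_n/\mathbb CI$, with the norms $\|\cdot\|^\delta_{(n)}$ and $\|\cdot\|^\delta_{(1)}$. These are the quotient norms of $\|\cdot\|_1$ and $\|\cdot\|$. Choosing optimal representatives of $b_0$ and $b_1$ shows that the $K$-functional of the class of $B$ is exactly $K_B(t)$. The couple is mutually closed: $K_B$ is nondecreasing and equals $K_B(n)$ for $t\ge n$, so $\sup_tK_B(t)=\|B\|^\delta_{(n)}$. Also $K_B(t)/t=\min(\|A_0\|_1/t+\|A_1\|)$ is nonincreasing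 and equals $\delta_1(B)$ for $t\le1$, so $\sup_tK_B(t)/t=\|B\|^\delta_{(1)}$. All three spaces $X_0$, $X_1$, $X_0+X_1$ are the same finite-dimensional space, so nothing is added in the completion.

**Step 2: a concave majorant cut along the integers.** The theorem needs $K_B$ bounded by a sum of functions that suit Lemma 4, namely multiples of $\min(t,j)$. Put
$$L(t)=\sum_{j=1}^nc_j\min(t,j).$$
At an integer $k\le n$, $L(k)=\sum_{i\le k}\sum_{j\ge i}c_j=\sum_{i\le k}\delta_i(B)=K_B(k)$. So $L$ interpolates $K_B$ linearly at $0,1,\dots,n$ and is constant for $t\ge n$. Since $K_B$ is concave, $K_B$ may exceed $L$ between integers. We claim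
$$K_B(t)\le\frac{1+\sqrt2}2\,L(t)\qquad(t>0). \tag{9}$$

For $t\le1$ and for $t\ge n$, and at integers, $K_B=L$ by Lemma 3. Let $t=j+u$ with $1\le j<n$, $0<u<1$. If $\delta_j(B)=0$, then $\delta_{j+1}(B)=0$ too, both functions are constant on $[j,j+1]$, and $K_B=L$ there. Otherwise put $p=\delta_{j+1}(B)/\delta_j(B)\in[0,1]$. Three facts:

- by concavity, $K_B$ lies below the chord through $j-1$ and $j$ extended to the right, so $K_B(t)\le K_B(j)+u\,\delta_j(B)$;
- by monotonicity, $K_B(t)\le K_B(j+1)=K_B(j)+p\,\delta_j(B)$;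
- $L(t)=K_B(j)+up\,\delta_j(B)$.

Let $s=\min(u,p)\in[0,1]$. As $u,p\in[0,1]$, we have $s\ge up\ge s^2$. Put $z=K_B(j)/\delta_j(B)\ge1$. Since $s\ge up$, the quotient $(z+s)/(z+up)$ is nonincreasing in $z$, so
$$\frac{K_B(t)}{L(t)}\le\frac{z+s}{z+up}\le\frac{1+s}{1+up}\le\frac{1+s}{1+s^2}\le\frac{1+\sqrt2}2 .$$
For the last inequality multiply by $2(\sqrt2-1)(1+s^2)$. Since $(\sqrt2-1)(\sqrt2+1)=1$, it says $2(\sqrt2-1)(1+s)\le1+s^2$. This holds because
$$1+s^2-2(\sqrt2-1)(1+s)=s^2-2(\sqrt2-1)s+(3-2\sqrt2)=\big(s-(\sqrt2-1)\big)^2\ge0 .$$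
This proves (9).

**Step 3: the blocks and the conclusion.** Let $\gamma>3+2\sqrt2$ and $\gamma'=\gamma\frac{1+\sqrt2}2$. By (9), the K-divisibility theorem applies with $\varphi_j(t)=\frac{1+\sqrt2}2c_j\min(t,j)$. It gives matrices $B_j$ with $B-\sum_jB_j\in\mathbb CI$ and $K_{B_j}(t)\le\gamma'c_j\min(t,j)$ for all $t>0$. Taking $t=1$ and $t=n$,
$$\|B_j\|^\delta_{(1)}\le\gamma'c_j,\qquad\|B_j\|^\delta_{(n)}\le j\,\gamma'c_j .$$
These are the hypotheses of Lemma 4 with $q=\gamma'c_j$. As $[A,B]=\sum_j[A,B_j]$,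
$$\|[A,B]\|_{(k)}\le2\gamma'\sum_jc_jK_A(\min(j,k))=2\gamma'\sum_{i\le k}\delta_i(A)\sum_{j\ge i}c_j=2\gamma'\sum_{i\le k}\delta_i(A)\delta_i(B).$$
Let $\gamma\downarrow3+2\sqrt2=(1+\sqrt2)^2$. Then $2\gamma'=\gamma(1+\sqrt2)\to(1+\sqrt2)^3$, so $C_n\le(1+\sqrt2)^3$. $\blacksquare$

The exact value of $C_n$ for $n\ge3$ is not determined by these arguments.
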